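\title{Every positive integer is the number of square-free reducts of a ternary word}

\begin{abstract}
A square reduction replaces a factor $XX$ of a word by $X$, and the square-free words that can be reached from a word $W$ by square reductions are the reducts of $W$. We show that for every $m\ge 1$ some word over three letters has exactly $m$ reducts. This answers in the negative the question, from a paper of Grytczuk and Stankiewicz, whether infinitely many values $m$ are missed by ternary words. The proof builds words with exactly $m$ reducts over a large alphabet and carries them to three letters by a uniform morphism that preserves the set of reducts. The same method shows that three letters simulate any finite alphabet, and that $m$ reducts are attained by a ternary word of length $O((\log m)^2\log\log m)$.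
\end{abstract}

\section{Introduction}\label{sec:intro}

A \emph{square} is a word of the form $XX$ with $X$ non-empty. A word $W$ \emph{contains} a square if $W=UXXV$ for some words $U,V$ and some non-empty word $X$, and $W$ is \emph{square-free} otherwise. If $W=UXXV$ with $X$ non-empty, the passage from $W$ to $UXV$ is a \emph{square reduction}, written $W\to UXV$. We write $W\to^* W'$ if $W'$ is obtained from $W$ by a finite, possibly empty, sequence of square reductions. A \emph{reduct} of $W$ is a square-free word $R$ with $W\to^*R$, and $\mathcal R(W)$ is the set of reducts of $W$. Every reduction shortens the word, so $\mathcal R(W)$ is finite and non-empty. The number $|\mathcal R(W)|$ measures how much the outcome of the reduction process depends on the order in which squares are reduced. Over two letters it does not depend on the order at all.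

\begin{proposition}\label{prop:binary}
A word over at most two letters has exactly one reduct.
\end{proposition}

\begin{proof}
The empty word is its own only reduct, so let $W$ be non-empty. A reduction $UXXV\to UXV$ preserves the first letter, the last letter and the set of letters that occur. A square-free word over $\{a,b\}$ alternates, and it has length at most $3$ because $abab$ and $baba$ are squares. So the non-empty square-free words are $a,b,ab,ba,aba,bab$, and no two of them agree in first letter, last letter and set of letters.
\end{proof}

Over three letters the order matters.

\begin{example}\label{ex:two}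
Let $W_0=abcb\,abcb\,c$. The letter $a$ occurs twice, at distance $4$. A square containing an $a$ contains both, so its half has length $4$ and it starts at the first letter: it is $(abcb)(abcb)$. A square without $a$ lies in $bcb$ or in the suffix $bcbc$, so it is $(bc)(bc)$. The two squares overlap, and they are not on an equal footing:
\[
abc\;\longleftarrow\; abcbc\;\longleftarrow\; abcb\,abcb\,c\;\longrightarrow\; abcb\,abc .
\]
Reducing the long square leaves $abcbc$, whose only square is $bcbc$. Reducing the short square destroys the long one: in $abcb\,abc$ a square containing both $a$'s would have length $8>7$, and a square without $a$ would lie in $bcb$ or $bc$. Hence $\mathcal R(W_0)=\{abc,\ abcbabc\}$.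
\end{example}

Which numbers of reducts occur? If fresh letters are free, then words over disjoint alphabets reduce independently when concatenated (Lemma~\ref{lem:product}), so copies of $W_0$ give every power of $2$, and fresh letters can be used to fence off any other gadget. Over three letters there are no fences: after some reductions, distant parts of a word may form a square that nobody planned. Since two letters allow only the value $1$, one may well guess that three letters still leave gaps. The problem, which comes from the paper of Grytczuk and Stankiewicz \cite{GS}, is to prove or disprove the following statement. A \emph{ternary} word is a word over a three-letter alphabet.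

\begin{quote}
There exist infinitely many positive integers $m$ such that no ternary word has exactly $m$ reducts.
\end{quote}

The statement is false, and there is no exceptional $m$ at all.

\begin{theorem}\label{thm:main}
For every $m\ge1$ there is a ternary word $W$ with $|\mathcal R(W)|=m$.
\end{theorem}

A ternary word is also a word over any larger alphabet, so Theorem~\ref{thm:main} and Proposition~\ref{prop:binary} together give the classification by alphabet size.

\begin{theorem}\label{thm:class}
Let $N_q$ be the set of all values $|\mathcal R(W)|$ for words $W$ over $q$ letters. Then $N_1=N_2=\{1\}$, and $N_q=\{1,2,3,\dots\}$ for all $q\ge 3$.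
\end{theorem}

The reason behind Theorem~\ref{thm:main} is that three letters can build their own fences. Recall that a \emph{morphism} $h:A^*\to B^*$ between the sets of finite words over alphabets $A$ and $B$ is a map with $h(ww')=h(w)h(w')$; it is determined by the images of the letters.

\begin{theorem}\label{thm:sim}
For every word $W$ over any finite alphabet there are a ternary word $W'$ and an injective morphism restricting to a bijection $\mathcal R(W)\to\mathcal R(W')$.
\end{theorem}

Finally, the ternary words can be taken short.

\begin{theorem}\label{thm:short}
Let $f(m)$ be the least length of a ternary word with exactly $m$ reducts. There is a constant $C$ such that for all $m\ge 4$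
\[
\log_3(2m)-1< f(m)\le C\,(\log_2 m)^2\,\log_2\log_2 m .
\]
\end{theorem}

The proof of Theorem~\ref{thm:main} has three independent parts. Section~\ref{sec:large} turns Example~\ref{ex:two} into an operation that adds exactly one reduct at the price of three fresh letters. Section~\ref{sec:transfer} shows that a uniform morphism which is square-free on words of length at most $3$ transports reducts exactly. Section~\ref{sec:morph} constructs such morphisms onto three letters from the Thue--Morse word. Theorems~\ref{thm:main} and~\ref{thm:sim} are deduced in Section~\ref{sec:three}, and Theorem~\ref{thm:short} in Section~\ref{sec:short}.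

\section{Conventions and basic facts}\label{sec:conv}

The length of a word $w$ is $|w|$. A \emph{factor} of $w$ is a block of consecutive letters, and positions in a word are numbered from $0$. For words $u,u'$ we write $\operatorname{lcp}(u,u')$ and $\operatorname{lcs}(u,u')$ for the lengths of their longest common prefix and longest common suffix. A morphism $h$ is \emph{$k$-uniform}, for an integer $k\ge1$, if $|h(x)|=k$ for every letter $x$. A word is \emph{stutter-free} if no two adjacent letters in it are equal. We use three facts throughout.

\begin{itemize}
\item[(F1)] Every letter occurs an even number of times in a square $XX$. If it occurs exactly twice, it occurs once in each copy of $X$, and the two occurrences are at distance $|X|$.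
\item[(F2)] If $W$ is stutter-free and $W\to W'$, then $W'$ is stutter-free. Indeed, if $W=UXXV$, then every pair of adjacent letters of $UXV$ lies in the prefix $UX$ of $W$ or in the suffix $XV$ of $W$.
\item[(F3)] A word of length at most $3$ is square-free if and only if it is stutter-free, since a square in it has length $2$.
\end{itemize}

\section{Counting reducts over large alphabets}\label{sec:large}

Fresh letters allow us to multiply and to add. Multiplication is concatenation.

\begin{lemma}\label{lem:product}
Let $Y$ and $G$ be words over disjoint alphabets. Then $\mathcal R(YG)=\{RS: R\in\mathcal R(Y),\ S\in\mathcal R(G)\}$ and $|\mathcal R(YG)|=|\mathcal R(Y)|\cdot|\mathcal R(G)|$.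
\end{lemma}

\begin{proof}
Let $Y'$ and $G'$ be words over the alphabets of $Y$ and $G$, and suppose that a square $XX$ in $Y'G'$ meets both parts. Its first letter belongs to the alphabet of $Y$, and it is also the first letter of the second copy of $X$. So the second copy starts in $Y'$, the first copy lies in $Y'$, and the last letter of $X$ belongs to the alphabet of $Y$. But the last letter of $XX$ lies in $G'$, a contradiction. Thus every square of $Y'G'$ lies in $Y'$ or in $G'$. The words reachable from $YG$ are therefore the words $Y'G'$ with $Y\to^*Y'$ and $G\to^*G'$, and $Y'G'$ is square-free exactly when both parts are. The pair $(Y',G')$ is determined by $Y'G'$ because the alphabets are disjoint.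
\end{proof}

Products alone cannot produce a new prime, so we need a way to add. Given $Y$ with $\kappa$ reducts, we want to split one branch of the reduction process into two and leave the other branches alone. Fix a reduct $P$ of $Y$ and insert $Y$ and $P$ into the two halves of the long square of Example~\ref{ex:two}. The long square is then present only when $Y$ has been reduced to $P$, and the short square at the end acts as a switch that can cancel it for good.

\begin{lemma}\label{lem:inc}
Let $Y$ be a word over $A$, let $P\in\mathcal R(Y)$, and let $b,c,d\notin A$ be distinct letters. Put
\[
Z=d\,Y\,bcb\;d\,P\,bcb\;c .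
\]
Then $\mathcal R(Z)=\{dPbc\}\cup\{dR\,bcb\,dP\,bc:\ R\in\mathcal R(Y)\}$, so that $|\mathcal R(Z)|=|\mathcal R(Y)|+1$. If $Y$ is stutter-free, then so is $Z$.
\end{lemma}

Example~\ref{ex:two} is the case where $Y$ and $P$ are empty and $d$ is named $a$.

\begin{proof}
The last assertion holds because $P$ is square-free, hence stutter-free, and $b,c,d$ are distinct letters outside $A$. For a word $Y'$ over $A$ put
\[
Z(Y')=dY'bcb\,dPbcbc,\qquad Z^\circ(Y')=dY'bcb\,dPbc,\qquad C=dPbcbc,\qquad C^\circ=dPbc .
\]
We find all squares $XX$ in these words, sorting them by the occurrences of $c$ that they contain.

\emph{The words $Z(Y')$ and $Z^\circ(Y')$.} They have three and two $c$'s respectively. By (F1), $XX$ contains no $c$ or two consecutive $c$'s.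

Suppose $XX$ contains no $c$. Then it lies in $dY'b$, in $b\,dP\,b$, or in the single $b$ between the last two $c$'s of $Z(Y')$. In $dY'b$ the letters $d$ and $b$ occur once, so by (F1) $XX$ lies in $Y'$. In $b\,dP\,b$ the letter $d$ occurs once, so $XX$ lies in $Pb$, where $b$ occurs once; then $XX$ lies in $P$, which is square-free. So $XX$ lies in $Y'$.

Suppose $XX$ contains the last two $c$'s of $Z(Y')$. They are at distance $2$, so $|X|=2$, and since the last $c$ is the last letter of the word, $XX$ is the suffix $bcbc$.

Suppose $XX$ contains the first two $c$'s. Their distance is $|P|+4$, so $|X|=|P|+4$. The second $d$ lies between them, so $XX$ contains it, and by (F1) it contains the first $d$ as well. Thus $XX$ starts at the first letter of the word, and $|X|$ also equals the distance $|Y'|+4$ between the $d$'s. The first copy of $X$ is therefore $dY'bcb$, and the second copy consists of the next $|P|+4$ letters. In $Z^\circ(Y')$ only $|P|+3$ letters remain, so there is no such square. In $Z(Y')$ the second copy is $dPbcb$, so the square exists exactly when $Y'=P$, and reducing it gives $C$.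

\emph{The words $C$ and $C^\circ$.} In $C$ the letter $d$ occurs once, so $XX$ lies in $Pbcbc$. If it contains no $c$, it lies in $Pb$ and hence in $P$, which is impossible. If it contains both $c$'s, then $|X|=2$ and $XX$ is the suffix $bcbc$. In $C^\circ$ each of $d,b,c$ occurs once, so a square would lie in $P$; thus $C^\circ$ is square-free.

The complete list of reductions among these words is
\[
Z(Y')\to Z(Y''),\quad Z^\circ(Y')\to Z^\circ(Y'')\quad(\text{for } Y'\to Y''),
\]
\[
Z(Y')\to Z^\circ(Y'),\qquad Z(P)\to C,\qquad C\to C^\circ .
\]
From $Z=Z(Y)$ we therefore reach exactly the words $Z(Y')$ and $Z^\circ(Y')$ with $Y\to^*Y'$, together with $C$ and $C^\circ$; the last two are reached because $Y\to^*P$. The square-free ones are $C^\circ$ and the words $Z^\circ(R)$ with $R\in\mathcal R(Y)$. These are pairwise distinct: $Z^\circ(R)$ determines $R$, and $C^\circ$ has one $d$ while the others have two.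
\end{proof}

\begin{remark}
The final $c$ is what creates the extra reduct. Without it, the same case analysis shows that the squares of $dY'bcb\,dPbcb$ are those of $Y'$ and, when $Y'=P$, the whole word. The branch ending in $P$ is then forced to collapse to $dPbcb$, and the number of reducts stays $|\mathcal R(Y)|$.
\end{remark}

\begin{corollary}\label{cor:large}
For every $m\ge1$ there is a stutter-free word over an alphabet of $3m-2$ letters with exactly $m$ reducts.
\end{corollary}

\begin{proof}
Start from a single letter and apply Lemma~\ref{lem:inc} $m-1$ times, each time with three fresh letters.
\end{proof}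

\section{Uniform morphisms transport reducts}\label{sec:transfer}

We want to encode a large alphabet $A$ in a small alphabet $B$ by a morphism $h$. A reduction $UXXV\to UXV$ always has the image $h(U)h(X)h(X)h(V)\to h(U)h(X)h(V)$. The difficulty is the converse: $h(W)$ may contain squares that start in the middle of the image of a letter, and reducing them might lead out of the image of $h$ or to a word $h(W')$ with $W'$ not reachable from $W$. A condition on words of length at most $3$ excludes this.

Call a uniform morphism $h:A^*\to B^*$ \emph{admissible} if $h(w)$ is square-free for every square-free word $w$ with $|w|\le 3$. The restriction of an admissible morphism to a sub-alphabet is admissible. If $|A|\ge2$, every square-free word of length $1$ or $2$ is a factor of a word $xyx$ with $x\ne y$, so by (F3)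
\begin{equation}\label{eq:test}
h \text{ is admissible} \iff h(xyz)\text{ is square-free for all letters } x,y,z \text{ with } x\ne y,\ y\ne z .
\end{equation}

\begin{proposition}\label{prop:transfer}
Let $h:A^*\to B^*$ be admissible and let $W$ be a stutter-free word over $A$. Then $h$ is injective and maps $\mathcal R(W)$ bijectively onto $\mathcal R(h(W))$.
\end{proposition}

\begin{proof}
Let $h$ be $k$-uniform. The word $h(W)$ is a concatenation of \emph{blocks}, the images of the letters of $W$, which start at the positions divisible by $k$.

\emph{Injectivity.} If $x\ne y$ were letters with $h(x)=h(y)$, then $h(xy)$ would be a square although $xy$ is square-free. So $h$ is injective on letters, and since $h(w)$ can be cut into blocks of length $k$, it is injective on $A^*$.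

\emph{Synchronization: for a letter $x$, the word $h(x)$ occurs in $h(W)$ only at positions divisible by $k$.} An occurrence at another position lies across two adjacent blocks $h(y)h(z)$, where $yz$ is a factor of $W$ and so $y\ne z$. Then
\[
h(y)=\sigma e,\qquad h(z)=f\tau,\qquad h(x)=ef
\]
with $\sigma,e,f,\tau$ non-empty. If $x\ne y$, then $yx$ is square-free while $h(yx)=\sigma\,ee\,f$ is not. If $x=y$, then $xz$ is square-free while $h(xz)=e\,ff\,\tau$ is not. Both cases contradict admissibility.

\emph{Lifting: if $h(W)\to T$, then $T=h(W')$ for some $W'$ with $W\to W'$.} Let the reduced square $XX$ start at position $a$ of $h(W)$, and let $p=|X|$. Write $W=W_1wW_2$, where $w$ consists of the letters whose blocks meet this occurrence of $XX$. We first show that $k$ divides $p$. If $|w|\le3$, then $w$ is square-free by (F3), so $h(w)$ is square-free, although it contains $XX$. Hence $|w|\ge 4$, and the blocks of all letters of $w$ other than the first and the last, at least two blocks, lie inside $XX$. At most one of them has letters in both copies of $X$. So some block lies inside one copy of $X$, and the same word occurs $p$ positions away in the other copy. By synchronization both positions are divisible by $k$. Thus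 $p=kq$ with $q\ge1$. Let $i\in\{0,\dots,k-1\}$ be the remainder of $a$ modulo $k$.

If $i=0$, each copy of $X$ is a union of $q$ blocks: $w=w'w''$ with $h(w')=X=h(w'')$. By injectivity $w'=w''$, and $T=h(W_1)\,X\,h(W_2)=h(W_1w'W_2)$ with $W\to W_1w'W_2$.

If $i>0$, the beginning, the midpoint and the end of $XX$ each cut a block after its first $i$ letters. So $w=x\,\mu\,y\,\mu'\,z$ with letters $x,y,z$ and words $\mu,\mu'$ of length $q-1$. Write $h(x)=\alpha\sigma$, $h(y)=\pi\sigma'$, $h(z)=\pi'\omega$ with $|\alpha|=|\pi|=|\pi'|=i$. The two copies of $X$ are $\sigma h(\mu)\pi$ and $\sigma' h(\mu')\pi'$. Comparing pieces of equal length gives $\sigma=\sigma'$, $\pi=\pi'$ and $h(\mu)=h(\mu')$, so $\mu=\mu'$. Therefore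
\[
h(w)=\alpha\,\underbrace{\sigma\,h(\mu)\,\pi}_{X}\;\underbrace{\sigma\,h(\mu)\,\pi}_{X}\,\omega
\qquad\text{and}\qquad
\alpha X\omega=\alpha\sigma\;h(\mu)\;\pi\omega=h(x\mu z),
\]
so $T=h(W_1\,x\mu z\,W_2)$. It remains to see that $w=x\mu y\mu z$ reduces to $x\mu z$. The word $h(xyz)=\alpha\,\sigma\pi\,\sigma\pi\,\omega$ contains a square, so $xyz$ is not square-free, and $x=y$ or $y=z$ by (F3). If $x=y$, then $w=(x\mu)(x\mu)z\to x\mu z$. If $y=z$, then $w=x(\mu z)(\mu z)\to x\mu z$.

\emph{Conclusion.} By (F2), every $W'$ with $W\to^*W'$ is stutter-free, so lifting applies to it. By induction on the number of reductions, the words reachable from $h(W)$ are exactly the words $h(W')$ with $W\to^*W'$. For such $W'$, a square in $W'$ gives a square in $h(W')$, and by lifting a square in $h(W')$ gives a reduction of $W'$. So $h(W')$ is square-free if and only if $W'$ is, and $\mathcal R(h(W))=h(\mathcal R(W))$. Injectivity of $h$ finishes the proof.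
\end{proof}

\begin{remark}\label{rem:hyp}
Injectivity and synchronization use admissibility only for words of length $2$; length $3$ is needed in the lifting step, and it cannot be dropped. Let $h(x)=20$, $h(y)=10$, $h(z)=13$. The images $2010$, $1020$, $2013$, $1320$, $1013$, $1310$ of the square-free words of length $2$ are square-free, but $h(xyz)=2\,0101\,3\to 2013=h(xz)$, although $xyz$ is its own only reduct. That $W$ is stutter-free is used in synchronization and for $|w|\le3$. Without it lifting fails: $h(a)=010$ is admissible on $A=\{a\}$, and $h(aa)=010010\to01010$, which is not in the image of $h$.
\end{remark}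

\section{Admissible morphisms onto few letters}\label{sec:morph}

By \eqref{eq:test} we need, for every $n$, a family of $n$ ternary words of equal length such that the concatenation of any three of them, adjacent ones distinct, is square-free. The plan is to let each image be $Mu_x$, where the \emph{marker} $M$ is common to all letters and recognizable, and the \emph{body} $u_x$ is square-free and depends on $x$. A square that sees a marker in one half sees it in the other half, so its half-length is a multiple of the block length; such squares are excluded when the bodies differ early from both ends. A square that sees no marker is essentially confined to one body.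

\begin{lemma}\label{lem:shift}
Let $M$ be a word, let $u_x$ $(x\in A)$ be words of a common length $L\ge1$, and let $h(x)=Mu_x$, $k=|M|+L$. Suppose that $\operatorname{lcp}(u_x,u_y)<L/2$ and $\operatorname{lcs}(u_x,u_y)<L/2$ whenever $x\ne y$. If $x\ne y$ and $y\ne z$, then $h(xyz)$ contains no square $XX$ with $|X|$ divisible by $k$.
\end{lemma}

\begin{proof}
Suppose it does. From $2|X|\le 3k$ we get $|X|=k$, and $XX$ starts at a position $i$ with $0\le i\le k$. The letters at positions $j$ and $j+k$ agree for $i\le j<i+k$. For $i\le j<k$ this says that $h(x)$ and $h(y)$ have a common suffix of length $k-i$; for $k\le j<k+i$ it says that $h(y)$ and $h(z)$ have a common prefix of length $i$. Since $u_x\ne u_y$ and $u_y\ne u_z$ are words of equal length, $k-i\le\operatorname{lcs}(u_x,u_y)<L/2$ and $i\le|M|+\operatorname{lcp}(u_y,u_z)<|M|+L/2$. Adding gives $k<|M|+L$, a contradiction.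
\end{proof}

\subsection{A square-free ternary word}

The bodies are cut from one infinite word. The \emph{Thue--Morse word} $t=t_0t_1t_2\cdots=0110100110010110\cdots$ is defined by letting $t_j\in\{0,1\}$ be the parity of the binary digit sum of $j$. We use three properties.

\begin{itemize}
\item[(T1)] The block $t_{4s}t_{4s+1}t_{4s+2}t_{4s+3}$ is $0110$ if $t_s=0$ and $1001$ if $t_s=1$, because the digit sum of $4s+j$ is the sum of those of $s$ and $j$ for $0\le j\le3$.
\item[(T2)] $t_{s+2^r}=1-t_s$ for $0\le s<2^r$, because adding $2^r$ creates one new digit $1$.
\item[(T3)] (Thue 1912; see \cite[Ch.~2]{Lothaire}.) The word $t$ is overlap-free: there are no $i\ge0$ and $p\ge1$ with $t_j=t_{j+p}$ for all $j$ with $i\le j\le i+p$.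
\end{itemize}

Let $v=v_0v_1v_2\cdots=210201210120210\cdots$ be the word of differences, $v_j=1+t_{j+1}-t_j\in\{0,1,2\}$. Thus $0$, $1$, $2$ record a drop, a constant step and a rise of $t$.

\begin{lemma}\label{lem:v}
The word $v$ is square-free and contains neither $010$ nor $212$.
\end{lemma}

\begin{proof}
Suppose $v_j=v_{j+p}$ for $i\le j<i+p$. Then $t_{j+1+p}-t_{j+1}=t_{j+p}-t_j$ for these $j$, so $t_{j+p}-t_j$ has a constant value $\delta$ for $i\le j\le i+p$. Taking $j=i$ and $j=i+p$ gives $t_{i+2p}=t_i+2\delta$. As $t$ takes the values $0$ and $1$ only, $\delta=0$, which contradicts (T3). A factor $v_jv_{j+1}v_{j+2}=010$ would give $t_{j+3}=t_j-2$, and $212$ would give $t_{j+3}=t_j+2$; both are impossible.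
\end{proof}

\subsection{The model case: seven letters}

With a few spare letters the plan can be carried out directly. We reserve a letter $\#$ as the marker and distinguish the bodies by putting primes on one fixed square-free word. The result is also used in Section~\ref{sec:short}.

\begin{proposition}\label{prop:seven}
For every $\eta\ge1$ there is a $(2\eta+1)$-uniform admissible morphism $g$ from an alphabet of $2^\eta$ letters to $\{\#,0,1,2,0',1',2'\}$. Moreover, $g(Y)$ is stutter-free for every word $Y$.
\end{proposition}

\begin{proof}
Index the letters as $x_\beta$, $\beta\in\{0,1\}^\eta$. Let $\zeta=v_0\cdots v_{2\eta-1}$, let $w_\beta$ be obtained from $\zeta$ by priming the letters at the positions where the bit string $\beta\beta$ has a $1$, and put $g(x_\beta)=\#w_\beta$. For example, if $\eta=2$ then $\zeta=2102$ and $g(x_{01})=\#\,2\,1'\,0\,2'$. The string $\beta$ is written twice so that two bodies differ in both halves: if $\beta\ne\beta'$, then $w_\beta$ and $w_{\beta'}$ differ somewhere among the first $\eta$ positions and somewhere among the last $\eta$ positions, so their $\operatorname{lcp}$ and $\operatorname{lcs}$ are at most $\eta-1$, less than half of $L=2\eta$.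

Let $XX$ be a square in $g(xyz)$ with $x\ne y$, $y\ne z$. If $X$ contains $\#$, then two occurrences of $\#$ are at distance $|X|$, so $2\eta+1$ divides $|X|$, contrary to Lemma~\ref{lem:shift}. If $X$ does not contain $\#$, then $XX$ lies in some $w_\beta$, and erasing the primes gives a square in $\zeta$, contrary to Lemma~\ref{lem:v}. So $g$ is admissible by \eqref{eq:test}. In $g(Y)$, two adjacent letters are either $\#$ and another letter, or they become adjacent letters of $\zeta$ when primes are erased; in both cases they differ.
\end{proof}

\subsection{Three letters}

Over $\{0,1,2\}$ there is no spare letter and there are no primes. The role of $\#$ passes to the words $010$ and $212$, which do not occur in $v$. A new difficulty appears: a marker of length $3$ can be cut by the midpoint of a square and then lies in neither half. We therefore use both words at once, $M=010212$. The midpoint cuts at most one of the two, so a square that contains all of $M$ has a marker in one half, while a square that does not contain $M$ lies close to a single body.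

The bodies will be different factors of $v$, and they must fit between two markers, in the context $\cdots212\,u\,010\cdots$. A body $u$ has to begin with $0$, since $2122$ and $2121$ contain squares, and it has to end with $2$, since $0010$ and $1010$ do. To control the junctions we ask that $12\,u\,01$, and not only $u$, be a factor of $v$. Two factors of the square-free word $v$ that start $\delta$ positions apart agree on fewer than $\delta$ initial letters, so the hypothesis of Lemma~\ref{lem:shift} holds if the bodies are at least twice as long as the window in which they start.

\begin{lemma}\label{lem:bodies}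
Let $r\ge3$ and $L=2^{r+2}+1$. There are at least $2^{r-3}$ words $u$ of length $L$ over $\{0,1,2\}$ such that
\begin{itemize}
\item[(i)] $12\,u\,01$ is a factor of $v$;
\item[(ii)] $u$ begins with $0$ and ends with $2$;
\item[(iii)] any two of these words have $\operatorname{lcp}$ and $\operatorname{lcs}$ less than $L/2$.
\end{itemize}
\end{lemma}

\begin{proof}
Let $S=\{s:\ 0\le s\le 2^{r-1},\ t_s=1,\ t_{s+1}=0\}$. By (T1), each of the disjoint blocks $t_{4j}\cdots t_{4j+3}$ with $0\le j<2^{r-3}$ is $0110$ or $1001$ and so contains $10$. Hence $|S|\ge2^{r-3}$. For $s\in S$ put $e=4s+2^{r+2}=4(s+2^r)$ and
\[
u_s=v_{4s+3}\,v_{4s+4}\cdots v_{e+3},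
\]
a word of length $L$. The shift by a power of $2$ lets us read the right context of $u_s$ from the left one. We have $t_st_{s+1}=10$ and, by (T2) and $s+1<2^r$, also $t_{s+2^r}t_{s+2^r+1}=01$. By (T1),
\[
t_{4s}\cdots t_{4s+7}=10010110,\qquad t_e\cdots t_{e+7}=01101001,
\]
and taking differences,
\[
v_{4s}\cdots v_{4s+6}=0\,120\,210,\qquad v_e\cdots v_{e+6}=210\,201\,2 .
\]
So $v_{4s+1}v_{4s+2}v_{4s+3}=120$ and $v_{e+3}v_{e+4}v_{e+5}=201$, which gives (i) and (ii).

Let $s<s'$ be in $S$ and $\delta=4(s'-s)\le2^{r+1}<L$. The word $u_{s'}$ starts $\delta$ positions after $u_s$ in $v$. The prefixes of length $\delta$ of $u_s$ and $u_{s'}$ are adjacent factors of $v$, so they differ by Lemma~\ref{lem:v}. Likewise $u_{s'}$ ends $\delta$ positions after $u_s$, so the suffixes of length $\delta$ are adjacent factors of $v$ and differ. Thus $\operatorname{lcp}$ and $\operatorname{lcs}$ are at most $\delta-1\le2^{r+1}-1<L/2$. In particular the words $u_s$ are distinct, and (iii) holds.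
\end{proof}

\begin{proposition}\label{prop:three}
Let $n\ge2$ and let $r$ be an integer with $2^{r-3}\ge n$. There is a $(2^{r+2}+7)$-uniform admissible morphism from an $n$-letter alphabet to $\{0,1,2\}$.
\end{proposition}

\begin{proof}
Assign to the $n$ letters $x$ distinct words $u_x$ from Lemma~\ref{lem:bodies}, and put $h(x)=Mu_x$ with $M=010212$, so that $k=L+6=2^{r+2}+7$. By \eqref{eq:test} it suffices to show that
\[
T=h(xyz)=M\,u_x\,M\,u_y\,M\,u_z\qquad(x\ne y,\ y\ne z)
\]
is square-free. By (i) and Lemma~\ref{lem:v}, each word $12\,u\,01$ is square-free and avoids $010$ and $212$.

We first locate the markers. A factor of $T$ of length $3$ either lies in some $M$ or meets some body $u$, and in the second case it extends at most two letters beyond $u$ and so lies in $12\,u\,01$. The factors of $M$ of length $3$ are $010,102,021,212$. Hence $010$ occurs in $T$ only at the positions $0,k,2k$, and $212$ only at the positions $3,k+3,2k+3$. Suppose that $XX$ is a square in $T$.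

\emph{Case 1: $X$ contains $010$ or $212$.} Then this word occurs in $T$ at two positions at distance $|X|$, so $k$ divides $|X|$. This contradicts Lemma~\ref{lem:shift}, which applies by (iii).

\emph{Case 2: $X$ contains neither $010$ nor $212$.} Then every occurrence of these words in $XX$ has letters in both copies of $X$. The two occurrences in $M$ are disjoint, so they cannot both do so, and $XX$ contains no $M$. A factor of $T$ that contains none of the three $M$'s is a factor of
\[
G=10212\;u\;01021
\]
for some $u\in\{u_x,u_y,u_z\}$. A factor of $G$ of length $3$ lies in $10212$, in $12\,u\,01$ or in $01021$, so $G$ has a single occurrence of $212$, just before $u$, and a single occurrence of $010$, just after $u$.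

Suppose $XX$ contains this $212$, so the midpoint of $XX$ cuts it. By (ii), $G$ begins with $102120$. If the midpoint follows the prefix $102$ of $G$, then $X\in\{2,02,102\}$ and the second copy is a prefix of $120$; but $2\ne1$, $02\ne12$ and $102\ne120$. If the midpoint follows the prefix $1021$, then $X\in\{1,21,021,1021\}$ and the second copy begins with $2$, so $X=21$; but the two letters after the midpoint are $20$.

Suppose $XX$ contains this $010$. By (ii), $G$ ends with $201021$. If the midpoint precedes the suffix $1021$ of $G$, then $X\in\{1,10,102,1021\}$ and the first copy ends with $0$, so $X=10$; but the two letters before the midpoint are $20$. If the midpoint precedes the suffix $021$, then $X\in\{0,02,021\}$ and the first copy ends with $1$, so $X=021$; but the three letters before the midpoint are $201$.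

Suppose finally that $XX$ contains neither occurrence. Then it lies in the prefix $1021$ of $G$, in $12\,u\,01$, or in the suffix $1021$ of $G$, and these words are square-free. Every case is contradictory, so $T$ is square-free.
\end{proof}

\section{Three letters simulate any alphabet}\label{sec:three}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
For $m=1$ take a word of length $1$. For $m\ge2$, Corollary~\ref{cor:large} gives a stutter-free word $Y$ with exactly $m$ reducts over an alphabet $A$ of $3m-2\ge4$ letters, and Proposition~\ref{prop:three} gives an admissible morphism $h:A^*\to\{0,1,2\}^*$. By Proposition~\ref{prop:transfer}, $|\mathcal R(h(Y))|=|\mathcal R(Y)|=m$.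
\end{proof}

For Theorem~\ref{thm:sim} the word $W$ is arbitrary, while Proposition~\ref{prop:transfer} needs a stutter-free word (Remark~\ref{rem:hyp}). The remedy is to remove the stutters before applying $h$, and we have to show that this loses no reduct. For a word $W$ let $\overline W$ be obtained by replacing each maximal run $aa\cdots a$ of a letter by $a$. A reduction $aa\to a$ shortens one run and does not change the sequence of letters of the runs, so $\overline W$ is the unique stutter-free word that can be obtained from $W$ by reductions of this kind. The one delicate point is a square $XX$ in which $X$ begins and ends with the same letter, because the two copies then merge. For $X=aba$ the reduction $abaaba\to aba$ is matched by $\overline{XX}=(ab)(ab)a\to aba$, a reduction of a shorter square.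

\begin{lemma}\label{lem:collapse}
For every word $W$, $\mathcal R(W)=\mathcal R(\overline W)$.
\end{lemma}

\begin{proof}
Since $W\to^*\overline W$, we have $\mathcal R(\overline W)\subseteq\mathcal R(W)$. For the other inclusion it suffices to show that $W\to W_1$ implies $\overline W\to^*\overline{W_1}$. Indeed, by induction $W\to^*R$ then implies $\overline W\to^*\overline R$, and $\overline R=R$ when $R$ is square-free.

Let $W=UXXV$, $W_1=UXV$ and $\overline X=x_1\cdots x_q$. Let $U'$ be $\overline U$ with its last letter removed if that letter is $x_1$, and let $V'$ be $\overline V$ with its first letter removed if that letter is $x_q$. Then $U'$ does not end with $x_1$ and $V'$ does not begin with $x_q$. The words $\overline X$ and $\overline{XX}$ both begin with $x_1$ and end with $x_q$, so $U'\,\overline X\,V'$ and $U'\,\overline{XX}\,V'$ are stutter-free. They arise from $W_1$ and $W$ by reductions $aa\to a$, hence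
\[
\overline{W_1}=U'\,\overline X\,V',\qquad \overline W=U'\,\overline{XX}\,V' .
\]
It remains to check $\overline{XX}\to^*\overline X$. If $q=1$, then $\overline{XX}=x_1=\overline X$. If $x_1\ne x_q$, then $\overline{XX}=\overline X\,\overline X\to\overline X$. If $q\ge2$ and $x_1=x_q$, then the letters $x_qx_1$ in the middle of $\overline X\,\overline X$ merge, and $\overline{XX}=(x_1\cdots x_{q-1})(x_1\cdots x_{q-1})\,x_q\to\overline X$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sim}]
Enlarging the alphabet $A$ of $W$ if necessary, we may assume $|A|\ge2$. Let $h:A^*\to\{0,1,2\}^*$ be admissible (Proposition~\ref{prop:three}) and put $W'=h(\overline W)$. By Proposition~\ref{prop:transfer}, $h$ is injective and maps $\mathcal R(\overline W)$ bijectively onto $\mathcal R(W')$, and $\mathcal R(\overline W)=\mathcal R(W)$ by Lemma~\ref{lem:collapse}.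
\end{proof}

\section{Short words with a given number of reducts}\label{sec:short}

The word built in the proof of Theorem~\ref{thm:main} is long for two reasons. It takes $m-1$ applications of Lemma~\ref{lem:inc}, and the morphism of Proposition~\ref{prop:three} on $n$ letters has block length $32\cdot2^{r-3}+7\ge32n+7$, at least linear in $n$. We cure the first by following the binary expansion of $m$, and the second by passing through the seven-letter alphabet, where the block length is logarithmic in $n$; the expensive morphism is then applied to seven letters only.

\begin{proof}[Proof of Theorem~\ref{thm:short}]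
\emph{Lower bound.} Let a ternary word of length $n$ have $m\ge2$ reducts. Then $n\ge1$, and the reducts are non-empty ternary words of length at most $n$. So $m\le3+3^2+\dots+3^n<3^{n+1}/2$, that is, $n>\log_3(2m)-1$.

\emph{Upper bound, step 1: a short word over a large alphabet.} Let $m\ge4$ and $\lambda=\log_2m\ge2$. We maintain a pair $(Y,P)$ with $Y$ stutter-free and $P\in\mathcal R(Y)$, starting with $Y=P$ a single letter. Keeping track of $P$ matters because Lemma~\ref{lem:inc} copies a reduct into the new word, and we want that reduct to be short. There are two operations, each with fresh letters.

\begin{itemize}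
\item \emph{Increment.} Replace $Y$ by $dYbcb\,dPbcbc$ and $P$ by $dPbc$. By Lemma~\ref{lem:inc} the number of reducts grows by $1$. The length $|Y|$ grows by $|P|+9$, the length $|P|$ by $3$, and the alphabet by $3$ letters.
\item \emph{Doubling.} Replace $Y$ by $YG$ with $G=da\,bcb\,da\,bcbc$, and $P$ by $P\,dabc$. By Lemma~\ref{lem:inc}, applied to the one-letter word $a$, the word $G$ is stutter-free and has exactly two reducts, one of which is $dabc$. By Lemma~\ref{lem:product} the number of reducts doubles and $P\,dabc\in\mathcal R(YG)$. The word $YG$ is stutter-free because the alphabets are disjoint. The length $|Y|$ grows by $11$, the length $|P|$ by $4$, and the alphabet by $4$ letters.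
\end{itemize}

Read the binary digits of $m$ after the leading $1$ from left to right; for each of them double, and then increment if the digit is $1$. This leads from $1$ to $m$ reducts in $\tau\le2\lambda$ operations. After $i$ operations $|P|\le1+4i$, so the next operation lengthens $Y$ by at most $|P|+11\le4i+12$. At the end
\[
|Y|\le1+\sum_{i=0}^{\tau-1}(4i+12)=2\tau^2+10\tau+1\le8\lambda^2+20\lambda+1\le19\lambda^2,
\]
where the last step uses $\lambda\ge2$, and the alphabet of $Y$ has $n\le1+4\tau\le1+8\lambda\le16\lambda$ letters.

\emph{Step 2: seven letters.} Let $\eta\ge1$ be least with $2^\eta\ge n$. Then $\eta\le1+\log_2(16\lambda)=5+\log_2\lambda\le6\log_2\lambda$, since $\log_2\lambda\ge1$, and so $2\eta+1\le13\log_2\lambda$. Identify the alphabet of $Y$ with a subset of the domain alphabet of the morphism $g$ of Proposition~\ref{prop:seven}. By Proposition~\ref{prop:transfer}, $g(Y)$ has exactly $m$ reducts, and it is stutter-free by Proposition~\ref{prop:seven}.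

\emph{Step 3: three letters.} Let $h$ be the morphism of Proposition~\ref{prop:three} with $n=7$ and $r=6$; here $2^{r-3}=8\ge7$ and the block length is $2^8+7=263$. By Proposition~\ref{prop:transfer}, applied to the stutter-free word $g(Y)$, the ternary word $h(g(Y))$ has exactly $m$ reducts. Its length is
\[
263\,(2\eta+1)\,|Y|\le263\cdot13\cdot19\;\lambda^2\log_2\lambda ,
\]
which is the upper bound with a constant independent of $m$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{GS}
Jaros{\l}aw Grytczuk, Szymon Stankiewicz, \emph{Square-free reducts of words}, arXiv:2011.12822 (2020).

\bibitem{Lothaire}
Lothaire, \emph{Combinatorics on Words}.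

\end{thebibliography}
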